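# Remote filters with a base well-ordered modulo compact sets

## The length function of a closed set and the test sets $N_f$

Throughout, $X=\omega\times{}^{\omega}2$, where $\omega$ is discrete, ${}^{\omega}2$ is the Cantor set, and $X$ has the product topology. So $X$ is a sequence of Cantor sets, which we call levels. For $A\subseteq X$ write $A(n)=\{x:(n,x)\in A\}$ for its part on level $n$. A word is an element $s$ of ${}^{<\omega}2$, its length is $|s|$, and $[s]=\{x\in{}^{\omega}2:s\subseteq x\}$. "Almost all" means "all but finitely many". For $A\subseteq\omega$, $A\setminus k$ is the set of elements of $A$ that are $\ge k$.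

Let $B\subseteq X$ be closed, and suppose that
$$A=\{n:\operatorname{int}B(n)\ne\emptyset\}$$
is infinite. For each $n\in A$ choose a word $s(n)$ with $[s(n)]\subseteq B(n)$. Then put
$$h(k)=\bigl|s(\min(A\setminus k))\bigr|\qquad(k<\omega).\tag{1}$$
To compute $h(k)$, walk up from level $k$ to the first level where $B$ has interior, and record how long the chosen word is there. We call $h$ a length function of $B$; it depends on the choice of the words, which does no harm.

Against this we set a family of small sets. For a nondecreasing $f\in{}^{\omega}\omega$ let
$$N_f=\{(n,t^\frown 000\cdots):n<\omega,\ t\in{}^{f(n)}2\}.$$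
Every level of $N_f$ is finite, so $N_f$ is closed, and it is nowhere dense since ${}^{\omega}2$ has no isolated points. It meets every cylinder $[s]$ on level $n$ with $|s|\le f(n)$.

**Lemma 1.** Let $f$ be nondecreasing, and let $B,A,s,h$ be as above. If $B(n)\cap N_f(n)=\emptyset$ for almost all $n$, then $f(k)<h(k)$ for almost all $k$.

Proof. Let $n\in A$ with $B(n)\cap N_f(n)=\emptyset$. If $|s(n)|\le f(n)$, extend $s(n)$ to some $t\in{}^{f(n)}2$; then $t^\frown000\cdots$ lies in $[s(n)]\cap N_f(n)\subseteq B(n)\cap N_f(n)$, a contradiction. So $|s(n)|>f(n)$ for almost all $n\in A$. For almost all $k$ this applies to $n=\min(A\setminus k)\ge k$, and $h(k)=|s(n)|>f(n)\ge f(k)$ because $f$ is nondecreasing. $\square$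

Here is a small example. Let $B(n)=[0^n1]$ for even $n$ and $B(n)=\emptyset$ for odd $n$, where $0^n1$ is $n$ zeros followed by a one. With $s(n)=0^n1$ we get $h(k)=k+1$ for even $k$ and $h(k)=k+2$ for odd $k$. For $f(n)=n$, the only point of $N_f(n)$ that starts with $n$ zeros is $000\cdots$, so $B$ misses $N_f$, and indeed $h(k)>k$. For $f(n)=n+1$, the point $0^n1000\cdots$ lies in $N_f(n)\cap B(n)$ for every even $n$, so $B$ meets $N_f$.

The jump in (1) matters. The obvious function $n\mapsto|s(n)|$ is defined on $A$ only, and a bound from below on an infinite set of arguments says nothing about the other arguments. Since $f$ is nondecreasing, a bound at the next element of $A$ is also a bound at $k$.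

What is this for? A closed set that avoids $N_f$ carries a function above $f$. If we have a family of closed sets that is linearly ordered, up to compact pieces, and in which every $N_f$ is avoided from some point on, then its length functions are eventually above any given $f$, and this is a severe restriction on ${}^{\omega}\omega$. Such families arise from the following question.

## Remote filters, bases modulo compact sets, and four theorems

**Definition (remote filter).** A remote filter in $X$ is a proper filter $\mathcal F$ of closed subsets of $X$ (so every member is nonempty) such that for every nowhere dense $N\subseteq X$ there is $F\in\mathcal F$ with $F\cap N=\emptyset$.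

**A filter that is not remote.** The closed sets $A$ with $A(n)={}^{\omega}2$ for almost all $n$ form a proper filter. All of them meet the nowhere dense set $\{(n,000\cdots):n<\omega\}$, so this filter is not remote.

**A filter that is remote.** Enumerate all words as $e_0,e_1,\dots$. For a nowhere dense $D\subseteq{}^{\omega}2$ let $m_1(D)$ be the least $j$ with $[e_j]\cap D=\emptyset$. Let $m_{i+1}(D)$ be the least $m\ge m_i(D)$ such that for each $j\le m_i(D)$ there is $j'\le m$ with $[e_{j'}]\subseteq[e_j]$ and $[e_{j'}]\cap D=\emptyset$. These exist since $D$ is nowhere dense. Put $C_i(D)=\bigcup\{[e_j]:j\le m_i(D),\ [e_j]\cap D=\emptyset\}$, a clopen set that misses $D$ and grows with $i$.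

Any $n\ge1$ sets $C_n(D_1),\dots,C_n(D_n)$ have a common point. To see this, let $D_{(1)}$ be one of the $D$'s with least $m_1$, and let $j_1=m_1(D_{(1)})$; then $[e_{j_1}]\subseteq C_1(D_{(1)})$. Among the remaining ones let $D_{(2)}$ have least $m_2$. Since $j_1\le m_1(D_{(2)})$, there is $j_2\le m_2(D_{(2)})$ with $[e_{j_2}]\subseteq[e_{j_1}]\cap C_2(D_{(2)})$. Continue: when $D_{(i)}$ has been chosen with least $m_i$ among those then remaining, every later $D$ has $m_i(D)\ge m_i(D_{(i)})\ge j_i$, so the next step is possible. After $n$ steps, $[e_{j_n}]$ lies in all the sets $C_i(D_{(i)})\subseteq C_n(D_{(i)})$.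

For a nowhere dense $N\subseteq X$ put $F_N=\bigcup_{n\ge1}\{n\}\times C_n(N(n))$. This is closed and misses $N\setminus(\{0\}\times{}^{\omega}2)$; since it is empty on level $0$, it misses $N$. Any $r$ of the sets $F_N$ have a common point on each level $n\ge\max(r,1)$. So the closed sets that contain a finite intersection of sets $F_N$ form a remote filter.

Remote filters therefore exist, and what is at stake is how a base can be ordered.

**Definition (order modulo compact sets).** For closed $A,B\subseteq X$, $B\subseteq^*A$ means that $B\setminus A$ is contained in a compact subset of $X$. A base $\mathcal B$ of $\mathcal F$ (a subfamily of $\mathcal F$ such that each $F\in\mathcal F$ contains some $B\in\mathcal B$) is well-ordered if $\mathcal B=\{B_\alpha:\alpha<\kappa\}$ for some ordinal $\kappa$, with $B_\beta\subseteq^*B_\alpha$ whenever $\alpha<\beta<\kappa$.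

Let $K_m=\{0,\dots,m-1\}\times{}^{\omega}2$. A closed set is compact iff it is contained in some $K_m$: the $K_m$ are compact, and they are open and increase to $X$. So
$$B\subseteq^*A\iff B\setminus A\subseteq K_m\text{ for some }m\iff B(n)\subseteq A(n)\text{ for almost all }n,\tag{2}$$
and the relation is transitive. For example $X\subseteq^*X\setminus K_m$ for every $m$.

The question, from Rodrigo Hernández-Gutiérrez, "Remote Filters and Discretely Generated Spaces", arXiv:1312.1701 (2013), is this: does ZFC alone prove that there is a remote filter in $\omega\times{}^{\omega}2$ with a base that is well-ordered modulo compact sets? Under CH there is one, with a base of order type $\omega_1$. The answer is no.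

We recall the cardinals that we need. For $f,g\in{}^{\omega}\omega$, $f\le^*g$ means $f(k)\le g(k)$ for almost all $k$. The cardinal $\mathfrak b$ is the least size of a family with no $\le^*$-upper bound, and $\mathfrak d$ is the least size of a dominating family, that is, one in which every $f$ is $\le^*$ some member. We have $\aleph_1\le\mathfrak b\le\mathfrak d$. Let $\mathcal M$ be the ideal of meager subsets of ${}^{\omega}2$. Then $\operatorname{add}(\mathcal M)$ is the least number of meager sets with nonmeager union, $\operatorname{cov}(\mathcal M)$ the least number of meager sets that cover ${}^{\omega}2$, $\operatorname{non}(\mathcal M)$ the least size of a nonmeager set, and $\operatorname{cof}(\mathcal M)$ the least size of a family of meager sets such that every meager set is contained in one of them. Finally, $\mathfrak p$ is the least size of a family of subsets of a countably infinite set in which every finite subfamily has infinite intersection, but for which no infinite set is almost contained (contained up to finitely many elements) in every member. Recall $\aleph_1\le\mathfrak p\le\operatorname{add}(\mathcal M)\le\operatorname{cof}(\mathcal M)\le\mathfrak c$.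

In Theorems 1 and 2, $\mathcal F$ is a remote filter in $X$ with a base $\{B_\alpha:\alpha<\kappa\}$ that is well-ordered modulo compact sets, and $\lambda=\operatorname{cf}(\kappa)$.

**Theorem 1.** $\mathfrak b=\mathfrak d=\lambda$. Hence no such filter exists when $\mathfrak b<\mathfrak d$, for instance after adding $\aleph_2$ Cohen reals to a model of CH.

**Theorem 2.** $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\lambda$.

**Theorem 3.** If $\mathfrak p=\operatorname{cof}(\mathcal M)$ (for instance under CH or MA), then there is a remote filter in $X$ with a base well-ordered modulo compact sets, of order type $\mathfrak p$.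

**Theorem 4.** In the Hechler model, $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\mathfrak c=\omega_2$, yet no remote filter in $X$ has a base well-ordered modulo compact sets.

Theorem 1 answers the question, and Theorems 1 and 3 together show that existence is independent of ZFC. Theorem 2 strengthens Theorem 1, since $\operatorname{add}(\mathcal M)\le\mathfrak b\le\mathfrak d\le\operatorname{cof}(\mathcal M)$. Theorem 4 says that the necessary condition in Theorem 2 is not sufficient. No exact characterization between the conditions of Theorems 2 and 3 is claimed.

The proofs of Theorems 1, 2 and 4 use only that $\mathcal B\subseteq\mathcal F$ and that each $F\in\mathcal F$ satisfies $B\subseteq^*F$ for some $B\in\mathcal B$. This holds for every base.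

## Countable cofinality by hand, and thinning the base

**Lemma 2.** Let $\mathcal F$ be a remote filter. For each $m$ some $F\in\mathcal F$ is disjoint from $K_m$, and every member of $\mathcal F$ is noncompact.

Proof. Suppose every $F\in\mathcal F$ meets $K_m$. Then the sets $F\cap K_m$ are nonempty, compact, and closed under finite intersections, so they have a common point $p$. But $\{p\}$ is nowhere dense and no $F\in\mathcal F$ misses it, a contradiction. If some $F\in\mathcal F$ were compact, then $F\subseteq K_m$ for some $m$, and intersecting $F$ with a member of $\mathcal F$ disjoint from $K_m$ would give $\emptyset\in\mathcal F$. $\square$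

Now try the shortest bases. Suppose first that $\kappa=1$, so that a single $B\in\mathcal F$ is $\subseteq^*$ every $F\in\mathcal F$. By Lemma 2, $B(n)\ne\emptyset$ for infinitely many $n$. Pick one point of $B$ on each of these levels, and let $N$ be the set of these points. It is nowhere dense, so some $F\in\mathcal F$ misses it. But $B\subseteq^*F$ gives $B(n)\cap N(n)=\emptyset$ for almost all $n$, a contradiction.

Next let $\kappa=\omega$. Choose $n_0<n_1<\cdots$ so that $B_i(n_i)\ne\emptyset$, and $B_i(n)\subseteq B_\xi(n)$ for all $\xi\le i$ and $n\ge n_i$. This is possible by (2) and Lemma 2. Pick $x_i\in B_i(n_i)$, and let $N=\{(n_i,x_i):i<\omega\}$. Some $F\in\mathcal F$ misses $N$, and $B_\xi\subseteq^*F$ for some $\xi$. But $x_i\in B_i(n_i)\subseteq B_\xi(n_i)$ for all $i\ge\xi$, so $B_\xi$ meets $N$ on infinitely many levels, a contradiction.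

This diagonal argument stops at $\omega_1$: infinitely many points, one per level, cannot in general be placed almost inside each of $\omega_1$ sets. It has to stop there, since under CH a base of order type $\omega_1$ exists. For longer bases we use lengths of words instead of points. First we replace the base by a cofinal part of regular length.

Let $\mathcal F$ and $\{B_\alpha:\alpha<\kappa\}$ be as in Theorem 1. Then $\kappa>0$ since $\mathcal F\ne\emptyset$. Fix an increasing cofinal sequence $\langle\alpha_\xi:\xi<\lambda\rangle$ in $\kappa$, where $\lambda=\operatorname{cf}(\kappa)$; if $\kappa$ is a successor, then $\lambda=1$ and $\alpha_0$ is its last element. From now on write $B_\xi$ for $B_{\alpha_\xi}$.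

**Lemma 3.**

1. $B_\eta\subseteq^*B_\xi$ for $\xi\le\eta<\lambda$.
2. For every nowhere dense $N\subseteq X$ there is $\xi_N<\lambda$ such that for all $\xi\ge\xi_N$ (with $\xi<\lambda$): $B_\xi(n)\cap N(n)=\emptyset$ for almost all $n$.
3. For every $\xi<\lambda$ the set $A_\xi=\{n:\operatorname{int}B_\xi(n)\ne\emptyset\}$ is infinite.

Proof. (1) is immediate from the order of the base. For (2), take $F\in\mathcal F$ with $F\cap N=\emptyset$, and $\alpha<\kappa$ such that the $\alpha$-th member of the original base is $\subseteq^*F$. Choose $\xi_N$ with $\alpha_{\xi_N}\ge\alpha$. For $\xi\ge\xi_N$ transitivity gives $B_\xi\subseteq^*F$, so $B_\xi(n)\subseteq F(n)$ for almost all $n$.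

For (3), let $N$ be the boundary of the closed set $B_\xi$. It is nowhere dense, and $N(n)=B_\xi(n)\setminus\operatorname{int}B_\xi(n)$ because levels are open. Let $\eta=\max(\xi,\xi_N)$. By (1) and (2), for almost all $n$,
$$B_\eta(n)\subseteq B_\xi(n)\setminus N(n)=\operatorname{int}B_\xi(n).$$
By Lemma 2, $B_\eta$ is noncompact, so $B_\eta(n)\ne\emptyset$ for infinitely many $n$. $\square$

For $\xi<\lambda$ and $n\in A_\xi$ fix a word $s_\xi(n)$ with $[s_\xi(n)]\subseteq B_\xi(n)$, and let $h_\xi$ be the length function (1) of $B_\xi$ given by these words.

## Length functions along the base: $\mathfrak b=\mathfrak d=\lambda$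

How much do length functions give without any order? Let $\mathcal B$ be an arbitrary base of a remote filter $\mathcal F$. Each $B\in\mathcal B$ has interior on infinitely many levels: take $F\in\mathcal F$ that misses the boundary of $B$; then $F\cap B\in\mathcal F$ is noncompact and contained in $\operatorname{int}B$. So $B$ has a length function $h_B$. For each nondecreasing $f$ some $B\in\mathcal B$ misses $N_f$, and $f\le^*h_B$ by Lemma 1. Hence $\mathfrak d\le|\mathcal B|$. This argument gives nothing about $\mathfrak b$, because different $f$ may use unrelated $B$. The well-order changes "some $B$" into "all $B$ from some index on", and this bounds many functions at once.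

**Proof of Theorem 1.**

**Step 1.** The aim is to bound each function by all late length functions. Let $f\in{}^{\omega}\omega$. It is bounded by a nondecreasing $f'$, for instance $f'(k)=\max_{i\le k}f(i)$. Apply Lemma 3(2) to $N_{f'}$ and put $\xi_f=\xi_{N_{f'}}$. For every $\xi\ge\xi_f$, $B_\xi(n)\cap N_{f'}(n)=\emptyset$ for almost all $n$, so Lemma 1 gives $f'(k)<h_\xi(k)$ for almost all $k$. Thus
$$\text{for every }f\in{}^{\omega}\omega\text{ there is }\xi_f<\lambda\text{ with }f\le^*h_\xi\text{ for all }\xi\ge\xi_f.\tag{3}$$

**Step 2.** The aim is the upper bound $\mathfrak d\le\lambda$. By (3), $\{h_\xi:\xi<\lambda\}$ is dominating. In particular $\lambda\ge\mathfrak d\ge\aleph_1$, and since $\lambda$ is a cofinality, it is a regular uncountable cardinal.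

**Step 3.** The aim is the lower bound $\mathfrak b\ge\lambda$. Let $H\subseteq{}^{\omega}\omega$ with $|H|<\lambda$. Since $\lambda$ is regular, $\xi=\sup_{f\in H}\xi_f<\lambda$, and by (3) $h_\xi$ is an upper bound of $H$. So no family of size less than $\lambda$ is unbounded.

Therefore $\lambda\le\mathfrak b\le\mathfrak d\le\lambda$. In the model obtained by adding $\aleph_2$ Cohen reals to a model of CH, $\mathfrak b=\aleph_1<\aleph_2=\mathfrak d$ (Blass, "Combinatorial cardinal characteristics of the continuum", Handbook of Set Theory, §11.3), so in that model no remote filter in $X$ has a base well-ordered modulo compact sets. $\square$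

So ZFC does not prove that such a filter exists.

## Using the digits of the words: $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\lambda$

Theorem 1 used only the lengths of the words $s_\xi(n)$. Their digits should produce points that escape meager sets. The direct attempt is this. Let $M\subseteq\bigcup_nF_n$ with $F_0\subseteq F_1\subseteq\cdots$ closed and nowhere dense, and test the base against $N=\bigcup_n\{n\}\times F_n$. For late $\xi$ we get $[s_\xi(n)]\cap F_n=\emptyset$ for almost all $n\in A_\xi$, so a point that lies in $[s_\xi(n)]$ for infinitely many $n\in A_\xi$ would be outside $M$. But there need not be such a point: words on different levels are unrelated, and cylinders such as $[0^n1]$ are pairwise disjoint.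

The way out is to let the test set on level $n$ ignore all digits below $n$. Then only the part of $s_\xi(n)$ in positions $\ge n$ matters, and such parts for sparse $n$ can be written one after another into a single point. For this we need meager sets in a form that depends on blocks of digits.

**Lemma 4** (Bartoszyński–Judah, *Set Theory: On the Structure of the Real Line*, Theorem 2.2.4)**.** For each meager $M\subseteq{}^{\omega}2$ there are a partition $\langle J_k:k<\omega\rangle$ of $\omega$ into finite consecutive (nonempty) intervals and $z\in{}^{\omega}2$ such that
$$M\subseteq\{x:x{\restriction}J_k\ne z{\restriction}J_k\text{ for almost all }k\}.$$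

Proof. Let $M\subseteq\bigcup_kF_k$ with $F_k$ closed, nowhere dense and increasing. Suppose $J_0,\dots,J_{k-1}$ are chosen with union $\{0,\dots,a-1\}$. List the words of length $a$ as $u_1,\dots,u_r$. Since $F_k$ is nowhere dense, there are words $w_1\subseteq w_2\subseteq\cdots\subseteq w_r$ with $[u_q{}^\frown w_q]\cap F_k=\emptyset$ for each $q$, and we may take $w_r\ne\emptyset$. Let $J_k=[a,a+|w_r|)$, and let $z$ on $J_k$ be $w_r$. Then any $x$ with $x{\restriction}J_k=z{\restriction}J_k$ is outside $F_k$. If this happens for infinitely many $k$, then $x$ is outside infinitely many $F_k$, hence outside all of them, as they increase. $\square$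

**Proof of Theorem 2.**

**Step 1.** The aim is to write the tails of the words $s_\xi(n)$ into one point. For each $\xi<\lambda$ choose $n_0<n_1<\cdots$ in $A_\xi$ (depending on $\xi$) with $n_{i+1}\ge|s_\xi(n_i)|$. The intervals $[n_i,|s_\xi(n_i)|)$, some of which may be empty, are pairwise disjoint. Define $x_\xi\in{}^{\omega}2$ by $x_\xi(j)=s_\xi(n_i)(j)$ if $n_i\le j<|s_\xi(n_i)|$, and $x_\xi(j)=0$ for all other $j$.

**Step 2.** The aim is to show that each meager $M$ is avoided from some point on: there is $\zeta<\lambda$ with $x_\xi\notin M$ for all $\xi\ge\zeta$. Take $\langle J_k\rangle$ and $z$ from Lemma 4, and let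
$$N(n)=\{x:\text{for all }k,\ \min J_k\ge n\text{ implies }x{\restriction}J_k\ne z{\restriction}J_k\}.$$
This is closed, as an intersection of clopen sets. It is nowhere dense: given a word $u$, choose $k$ with $\min J_k\ge\max(n,|u|)$, and extend $u$ to a word that equals $z$ on $J_k$; its cylinder misses $N(n)$. So $N=\bigcup_n\{n\}\times N(n)$ is closed and nowhere dense in $X$. We show that $\zeta=\xi_N$ works.

Let $\xi\ge\xi_N$. For almost all $i$, the word $s=s_\xi(n_i)$ satisfies $[s]\cap N(n_i)=\emptyset$. For such $i$ there is $k$ with
$$J_k\subseteq[n_i,|s|)\quad\text{and}\quad s{\restriction}J_k=z{\restriction}J_k.\tag{4}$$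
Suppose not, and let $y\supseteq s$ with $y(j)=1-z(j)$ for $j\ge|s|$. Take any $k$ with $\min J_k\ge n_i$. If $J_k\subseteq\{0,\dots,|s|-1\}$, then $J_k\subseteq[n_i,|s|)$, and $y=s$ differs from $z$ on $J_k$ because (4) fails. If not, then $\max J_k\ge|s|$, and $y$ differs from $z$ at $\max J_k$. So $y\in[s]\cap N(n_i)$, a contradiction.

By (4) and the definition of $x_\xi$, for almost all $i$ there is $J_k\subseteq[n_i,|s_\xi(n_i)|)$ with $x_\xi{\restriction}J_k=z{\restriction}J_k$. Different $i$ give disjoint $J_k$, so this happens for infinitely many $k$, and $x_\xi\notin M$.

**Step 3.** The aim is to read off the cardinals. By Step 2 the set $\{x_\xi:\xi<\lambda\}$ is not meager, so $\operatorname{non}(\mathcal M)\le\lambda$. By Theorem 1, $\lambda$ is regular and uncountable. Given fewer than $\lambda$ meager sets, let $\xi<\lambda$ be the supremum of their ordinals $\zeta$; then $x_\xi$ is in none of them. So $\operatorname{cov}(\mathcal M)\ge\lambda$. Now use the Truss–Miller and Fremlin equalities (Bartoszyński–Judah, §2.2)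
$$\operatorname{add}(\mathcal M)=\min\{\mathfrak b,\operatorname{cov}(\mathcal M)\},\qquad\operatorname{cof}(\mathcal M)=\max\{\mathfrak d,\operatorname{non}(\mathcal M)\}.\tag{5}$$
With $\mathfrak b=\mathfrak d=\lambda$ they give $\lambda\le\operatorname{add}(\mathcal M)\le\operatorname{cof}(\mathcal M)\le\lambda$. $\square$

## Pseudo-intersections of clopen sets: existence when $\mathfrak p=\operatorname{cof}(\mathcal M)$

How would one build such a filter? List the nowhere dense sets to be avoided as $N_\alpha$, and choose by recursion noncompact clopen sets $B_\alpha$, almost contained in all earlier ones, with $B_\alpha\cap N_\alpha=\emptyset$. If stage $\alpha$ has only countably many predecessors $\beta_0,\beta_1,\dots$, choose $n_0<n_1<\cdots$ and words $s_i$ with $[s_i]\subseteq B_{\beta_j}(n_i)$ for all $j\le i$. This is possible because the $B_\beta$ with the largest index among $\beta_0,\dots,\beta_i$ is noncompact, open, and almost contained in the other ones. Then shrink $[s_i]$ to a cylinder that misses $N_\alpha(n_i)$. Under CH this handles all stages below $\omega_1$, and there are only $\omega_1$ closed nowhere dense sets. If there are more sets to avoid, the argument stops at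 stage $\omega_1$: we need one infinite set of pairs $(n,s)$ such that for each of uncountably many $\beta$, almost all of its members satisfy $[s]\subseteq B_\beta(n)$. The cardinal $\mathfrak p$ says when such a set must exist.

**Proof of Theorem 3.** Let $\kappa=\mathfrak p=\operatorname{cof}(\mathcal M)$, an uncountable cardinal.

**Step 1.** The aim is a list of only $\kappa$ nowhere dense sets that suffices. The ideal of nowhere dense subsets of ${}^{\omega}2$ has cofinality $\operatorname{cof}(\mathcal M)$ (Fremlin, "The partially ordered sets of measure theory and Tukey's ordering", Note Mat. 11 (1991); also Balcar–Hernández-Hernández–Hrušák, Fund. Math. 183 (2004)). The space $X$ is homeomorphic to ${}^{\omega}2\setminus\{000\cdots\}$, the disjoint union of the clopen sets $[0^n1]$; this is a dense open subset of ${}^{\omega}2$. A nowhere dense subset of this subspace is nowhere dense in ${}^{\omega}2$, and the trace of a nowhere dense subset of ${}^{\omega}2$ is nowhere dense in it. So there are nowhere dense sets $N_\alpha\subseteq X$ ($\alpha<\kappa$) such that every nowhere dense subset of $X$ is contained in one of them. Taking closures, we may assume that they are closed.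

**Step 2.** The aim is to build the sets by recursion. For $\alpha<\kappa$ we choose an infinite $Z_\alpha\subseteq\omega\times{}^{<\omega}2$ with at most one element in each column $\{n\}\times{}^{<\omega}2$, such that
$$B_\alpha=\bigcup_{(n,s)\in Z_\alpha}\{n\}\times[s]$$
satisfies $B_\alpha\subseteq^*B_\beta$ for all $\beta<\alpha$, and $B_\alpha\cap N_\alpha=\emptyset$. Each $B_\alpha$ is clopen, and it is noncompact since it meets infinitely many levels.

At stage $\alpha$ let $W_\beta=\{(n,s):[s]\subseteq B_\beta(n)\}$ for $\beta<\alpha$, and $W^m=\{(n,s):n\ge m\}$ for $m<\omega$. These are at most $|\alpha|+\aleph_0<\mathfrak p$ subsets of a countable set. Every finite subfamily has infinite intersection. If no $W_\beta$ occurs in it, its intersection contains some $W^m$. Otherwise let $\beta$ be the largest index that occurs. For large $m$ and all other indices $\gamma$ that occur, $B_\beta(n)\subseteq B_\gamma(n)$ for $n\ge m$, so the intersection contains $W_\beta\cap W^m$ for large $m$, and this contains all but finitely many elements of the infinite set $Z_\beta$. By the definition of $\mathfrak p$ there is an infinite $Z\subseteq\omega\times{}^{<\omega}2$ almost contained in every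 $W_\beta$ and every $W^m$.

Since $Z\setminus W^{n+1}$ is finite for every $n$, each column meets $Z$ in a finite set, so $Z$ meets infinitely many columns. For each $n$ whose column meets $Z$ pick $(n,s_n)\in Z$, and pick $t_n\supseteq s_n$ with $[t_n]\cap N_\alpha(n)=\emptyset$; this exists since $N_\alpha(n)$ is nowhere dense. Let $Z_\alpha$ be the set of these pairs $(n,t_n)$. Then $B_\alpha\cap N_\alpha=\emptyset$. For $\beta<\alpha$, almost all of the pairs $(n,s_n)$ lie in $W_\beta$, so $[t_n]\subseteq[s_n]\subseteq B_\beta(n)$ for almost all these $n$, and $B_\alpha\subseteq^*B_\beta$.

**Step 3.** The aim is to check that we have a remote filter. Let $\mathcal F=\{A\text{ closed}:B_\alpha\subseteq^*A\text{ for some }\alpha<\kappa\}$. It is closed under closed supersets. If $B_\alpha\subseteq^*A$ and $B_\beta\subseteq^*A'$ with $\alpha\le\beta$, then $B_\beta\subseteq^*A\cap A'$. If $A\in\mathcal F$ were compact, say $A\subseteq K_m$, then $B_\alpha\subseteq^*A$ would make $B_\alpha$ compact by (2); so all members are noncompact, hence nonempty. Each nowhere dense $N$ lies in some $N_\alpha$, and $B_\alpha\in\mathcal F$ misses $N_\alpha$.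

**Step 4.** The aim is an actual base, with true inclusions below every member. For $\alpha<\kappa$ and $m<\omega$ put $B'_{\omega\cdot\alpha+m}=B_\alpha\setminus K_m$. These sets are closed and belong to $\mathcal F$, since $B_\alpha\subseteq^*B_\alpha\setminus K_m$. The sequence is $\subseteq^*$-decreasing, and its length is $\omega\cdot\kappa=\kappa$ because $\kappa$ is an uncountable cardinal. It is a base: if $A\in\mathcal F$, then $B_\alpha\setminus A\subseteq K_m$ for some $\alpha,m$, so $B_\alpha\setminus K_m\subseteq A$.

Under CH or MA we have $\mathfrak p=\mathfrak c$, so $\mathfrak p=\operatorname{cof}(\mathcal M)=\mathfrak c$ and the hypothesis holds. $\square$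

## Transversals, narrow sequences and Hechler forcing

We turn to Theorem 4. The obstacle met at stage $\omega_1$ of the recursion now gets a name.

**Definition (transversal, narrow).** A transversal is a set $E=\{(n_i,x_i):i<\omega\}\subseteq X$ with $n_0<n_1<\cdots$. It is closed, discrete and nowhere dense. Let $\theta$ be a regular uncountable cardinal. A sequence $\langle B_\beta:\beta<\theta\rangle$ of closed sets that is $\subseteq^*$-decreasing (later sets are $\subseteq^*$ earlier ones) is narrow if there is no transversal $E$ with $E\subseteq^*B_\beta$ for all $\beta<\theta$.

Since the sequence is decreasing, it is equivalent to ask that no transversal is $\subseteq^*B_\beta$ for cofinally many $\beta$. The constant sequence $B_\beta=X$ is not narrow. The sequence of Lemma 3 is narrow, with $\theta=\lambda$, which is regular and uncountable by Theorem 1: a transversal $E$ is nowhere dense, so by Lemma 3(2) some $B_\xi$ meets it in a finite set, and $E\not\subseteq^*B_\xi$.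

A narrow sequence cannot be continued by a noncompact closed set $B$ with $B\subseteq^*B_\beta$ for all $\beta$, because $B$ contains a transversal. The plan is to find in the Hechler model an initial segment of any supposed base that is narrow in an intermediate model, and to show that the rest of the forcing keeps it narrow.

In forcing extensions, a closed $B$ is reinterpreted through its tree $T_B=\{(n,s):[s]\cap B(n)\ne\emptyset\}$, as the set of $(n,x)$ with $(n,x{\restriction}j)\in T_B$ for all $j$. The tree of the reinterpreted set is again $T_B$. By (2), $B\subseteq^*B'$ iff there is $m$ such that every $(n,s)\in T_B$ with $n\ge m$ is in $T_{B'}$, so $\subseteq^*$ is absolute; and whether $(n,x)\in B$ is absolute as well.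

**Definition (Hechler forcing).** $\mathbb D$ is the set of pairs $(s,f)$, where $s\in{}^{<\omega}\omega$ is strictly increasing (a stem) and $f\in{}^{\omega}\omega$ is nondecreasing (the side function). Put $(t,g)\le(s,f)$ iff $t\supseteq s$, $g\ge f$ everywhere, and $t(j)\ge f(j)$ for $|s|\le j<|t|$.

Finitely many conditions with the same stem have a common extension with that stem, whose side function is the pointwise maximum. There are countably many stems, so $\mathbb D$ is $\sigma$-centered, hence ccc. The generic function $d$ is the union of the stems of conditions in the generic filter. It is total, since any stem of a condition can be lengthened by large values.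

**Lemma 5.** $d$ dominates all functions of the ground model, and $n\mapsto d(n)\bmod2$ is Cohen over the ground model.

Proof. Let $g$ be nondecreasing in the ground model. A condition $(s,f)$ is extended by $(s,\max(f,g))$, which forces $d(j)\ge g(j)$ for all $j\ge|s|$. For the second part let $D\subseteq{}^{<\omega}2$ be dense, let $(s,f)$ be a condition, and let $\sigma$ be the word of the parities of $s$. Choose $\tau\supseteq\sigma$ in $D$. Extend $s$ to a strictly increasing $t$ of length $|\tau|$ with parities $\tau$ and $t(j)\ge f(j)$ for $|s|\le j<|t|$. Then $(t,f)\le(s,f)$ forces that $\tau\in D$ is an initial segment of the parities of $d$. $\square$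

Let $V\models$ CH, let $\langle\mathbb P_\xi:\xi\le\omega_2\rangle$ be the finite support iteration of $\mathbb D$, and let $G$ be $\mathbb P_{\omega_2}$-generic over $V$; $G_\xi$ is its restriction to $\mathbb P_\xi$. The Hechler model is $V[G]$. We use the following textbook facts about this iteration.

- It is ccc, so cardinals and cofinalities are preserved.
- If $\operatorname{cf}(\eta)>\omega$, every real of $V[G_\eta]$ lies in some $V[G_\xi]$ with $\xi<\eta$.
- $V[G_\xi]\models$ CH for $\xi<\omega_2$, and $\mathfrak c=\omega_2$ in $V[G]$.
- For $\delta<\omega_2$, $V[G]$ is an extension of $V[G_\delta]$ by a finite support iteration of $\mathbb D$, and the next stage $V[G_{\delta+1}]$ is an extension of $V[G_\delta]$ by $\mathbb D$.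

We check the cardinals in $V[G]$. Given $\omega_1$ functions in ${}^{\omega}\omega$, all of them lie in one $V[G_\xi]$, $\xi<\omega_2$, and the next Hechler function dominates them. So $\mathfrak b\ge\omega_2$. Given $\omega_1$ meager sets, cover each by countably many closed nowhere dense sets; the codes of all of these lie in one $V[G_\xi]$, and the next Cohen real is in none of them, because for a closed nowhere dense $C$ the words $\sigma$ with $[\sigma]\cap C=\emptyset$ are dense. So $\operatorname{cov}(\mathcal M)\ge\omega_2$. With $\mathfrak c=\omega_2$ and (5),
$$\mathfrak b=\operatorname{cov}(\mathcal M)=\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\mathfrak c=\omega_2\quad\text{in }V[G].\tag{6}$$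

## One step of Hechler forcing keeps narrow sequences narrow

Suppose that a name $\dot E$ for a transversal is forced to be almost below all $B_\beta$. We want a transversal in the ground model that is almost below cofinally many $B_\beta$. The sensible approach is to thin out the conditions that force this until they share one stem $s$, and then to collect points which no condition with stem $s$ can exclude: such points must lie in the sets $B_\beta$.

This stops when there are no such points. Take for example $\dot E=\{(d(i),x):i<\omega\}$ with a fixed $x$ in the ground model. For the stem $\emptyset$ and any $n$, a condition $(\emptyset,f)$ with $f(0)>n$ forces that no point of $\dot E$ is on level $n$. So the stem $\emptyset$ leaves no level open. But each stem $\langle j\rangle$ decides the first point, to be $(j,x)$, and these points for $j<\omega$ form a transversal in the ground model. In general one may have to lengthen the stem repeatedly, and a rank on stems organizes this.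

**Lemma 6.** $\mathbb D$ preserves narrowness.

**Proof.** Let $\langle B_\beta:\beta<\theta\rangle$ be narrow in the ground model. By the ccc, $\theta$ remains regular uncountable, and the sequence remains decreasing. Suppose that $p$ forces that $\dot E$ is a transversal with $\dot E\subseteq^*B_\beta$ for all $\beta<\theta$. Changing $\dot E$ to a fixed transversal where it is not one, we may assume that every condition forces $\dot E$ to be a transversal.

**Step 1.** The aim is to make the stems and the finite errors constant. For $\beta<\theta$ choose $p_\beta=(s_\beta,f_\beta)\le p$ and $m_\beta$ such that $p_\beta$ forces all points of $\dot E$ with first coordinate $\ge m_\beta$ to lie in $B_\beta$. There are countably many pairs $(s_\beta,m_\beta)$ and $\theta$ is regular uncountable, so there are $s,m$ and a cofinal $\Gamma\subseteq\theta$ with $s_\beta=s$ and $m_\beta=m$ for $\beta\in\Gamma$. For $k\ge m$ let $\dot y_k$ name the point of $\dot E$ with least first coordinate $\ge k$.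

**Step 2.** The aim is to attach a ground model point to a stem that leaves a level open. Call a stem $t$ $k$-good if for some $n$ no condition of the form $(t,f)$ forces "the first coordinate of $\dot y_k$ is $\ne n$". Let $t$ be $k$-good, witnessed by $n$. Then $n\ge k$, since every condition forces the first coordinate to be $\ge k$. We claim that there is $x\in{}^{\omega}2$ such that
$$\text{for every }j,\text{ no }(t,f)\text{ forces }\neg\bigl(\dot y_k\in\{n\}\times[x{\restriction}j]\bigr).\tag{7}$$
Let $R$ be the set of words $u$ such that no $(t,f)$ forces $\neg(\dot y_k\in\{n\}\times[u])$. Then $\emptyset\in R$ by the choice of $n$. If $u\in R$, then $u^\frown0\in R$ or $u^\frown1\in R$: otherwise some $(t,f_0)$ and $(t,f_1)$ force the respective negations, and $(t,\max(f_0,f_1))$ forces $\neg(\dot y_k\in\{n\}\times[u])$. So we can build $x$ digit by digit with all $x{\restriction}j\in R$. For each $k$-good $t$ fix a witness $n$ and an $x$ as in (7), and put $y^k_t=(n,x)$.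

**Step 3.** The aim is to show that these points lie in the sets $B_\beta$. Say that a stem $t\supseteq s$ is compatible with $\beta\in\Gamma$ if $t(j)\ge f_\beta(j)$ for $|s|\le j<|t|$, that is, $(t,f_\beta)\le p_\beta$. We claim: if $t\supseteq s$ is $k$-good, $k\ge m$, and $t$ is compatible with $\beta\in\Gamma$, then $y^k_t\in B_\beta$. Suppose $y^k_t=(n,x)\notin B_\beta$. Since $B_\beta$ is closed, $[x{\restriction}j]\cap B_\beta(n)=\emptyset$ for some $j$. The condition $(t,f_\beta)\le p_\beta$ forces $\dot y_k\in B_\beta$, because $k\ge m$. Hence it forces $\neg(\dot y_k\in\{n\}\times[x{\restriction}j])$, which contradicts (7).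

**Step 4.** The aim is to measure how far a stem is from being $k$-good. Let $\rho_k(t)=0$ iff $t$ is $k$-good. For an ordinal $\xi>0$ let $\rho_k(t)\le\xi$ iff $\rho_k(t)=0$, or there are $\ell>|t|$ and stems $t_j\supseteq t$ ($j<\omega$), all of length $\ell$, with $t_j(|t|)\ge j$ and $\rho_k(t_j)<\xi$. A stem is ranked if $\rho_k(t)\le\xi$ for some $\xi$, and then $\rho_k(t)$ is the least such $\xi$. In the example before the lemma, $\rho_0(\langle j\rangle)=0$ for all $j$, and $\rho_0(\emptyset)=1$ with $\ell=1$ and $t_j=\langle j\rangle$.

**Step 5.** The aim is to show that every stem is ranked. Suppose that $t$ is not. Say that a stem $t'\supseteq t$ respects $f$ if $t'(i)\ge f(i)$ for $|t|\le i<|t'|$. We define a nondecreasing $f$ such that every stem $t'\supseteq t$ that respects $f$ is unranked. Let $f(i)=0$ for $i<|t|$; the only stem of length $|t|$ to consider is $t$ itself, and it is unranked. Let $\ell>|t|$, and suppose that $f{\restriction}(\ell-1)$ is defined so that all $t'\supseteq t$ of length $<\ell$ that respect it are unranked. We look for a value $f(\ell-1)$, at least as large as the earlier values, that takes care of length $\ell$.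

Suppose that no value works. Then for each $j$ there is a ranked stem $t'_j\supseteq t$ of length $\ell$ that respects $f$ on $[|t|,\ell-1)$ and has $t'_j(\ell-1)\ge j$. Let $i$ be the least coordinate at which the values $t'_j(i)$ are unbounded; then $|t|\le i\le\ell-1$. Pass to a subsequence along which $t'_j(i)\to\infty$. Below $i$ the values are bounded, so only finitely many restrictions $t'_j{\restriction}i$ occur, and we may pass to a further subsequence with constant $t'_j{\restriction}i=u$. After passing to a subsequence once more and renumbering, $t'_j(i)\ge j$. Now $|u|=i<\ell$, the stems $t'_j\supseteq u$ have the fixed length $\ell$, satisfy $t'_j(|u|)\ge j$, and are ranked. So $u$ is ranked, with $\rho_k(u)\le\sup_j(\rho_k(t'_j)+1)$. But $u\supseteq t$ has length $<\ell$ and respects $f$ (or $u=t$), so $u$ is unranked, a contradiction. Hence $f$ can be defined.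

Given $f$, some $(t',g)\le(t,f)$ decides the first coordinate of $\dot y_k$ to be some $n$. Then $t'$ is $k$-good, witnessed by $n$, since every $(t',f')$ is compatible with $(t',g)$ and so cannot force the coordinate to be $\ne n$. Thus $\rho_k(t')=0$. But $t'$ respects $f$, so $t'$ is unranked, a contradiction.

**Step 6.** The aim is to finish when the stem $s$ itself is good often enough. Suppose that $s$ is $k$-good for infinitely many $k\ge m$. The stem $s$ is compatible with every $\beta\in\Gamma$, so by Step 3, $y^k_s\in B_\beta$ for all these $k$ and all $\beta\in\Gamma$. The first coordinate of $y^k_s$ is $\ge k$, so some infinite set of these points has distinct first coordinates and forms a transversal. It is contained in $B_\beta$ for all $\beta\in\Gamma$, and $\Gamma$ is cofinal. This contradicts narrowness.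

**Step 7.** The aim is to choose, in the remaining case, a stem of minimal positive rank that still agrees with cofinally many conditions. Now $s$ is not $k$-good for some $k\ge m$. Fix such a $k$ and write $\rho=\rho_k$. For a stem $t\supseteq s$ let $\Gamma_t=\{\beta\in\Gamma:t\text{ is compatible with }\beta\}$, and call $t$ big if $\Gamma_t$ is cofinal in $\theta$. The stem $s$ is big, because $\Gamma_s=\Gamma$, and $\rho(s)\ge1$. Choose a big $t\supseteq s$ with $\rho(t)\ge1$ whose rank is least possible among such stems, and let $\ell$ and $\langle t_j:j<\omega\rangle$ witness its rank, so $\rho(t_j)<\rho(t)$ for all $j$.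

For any nondecreasing $f$, if $j\ge f(\ell)$, then for $|t|\le i<\ell$
$$t_j(i)\ge t_j(|t|)\ge j\ge f(\ell)\ge f(i),\tag{8}$$
since stems are strictly increasing. Applied to $f=f_\beta$ this says: if $\beta\in\Gamma_t$ and $j\ge f_\beta(\ell)$, then $t_j$ is compatible with $\beta$.

**Step 8.** The aim is to show that almost all $t_j$ are $k$-good. Suppose that $J=\{j:\rho(t_j)\ge1\}$ is infinite. By Step 7 every $\beta\in\Gamma_t$ lies in $\Gamma_{t_j}$ for some $j\in J$, namely any $j\in J$ with $j\ge f_\beta(\ell)$. So the cofinal set $\Gamma_t$ is covered by countably many sets $\Gamma_{t_j}$, and since $\theta$ is regular uncountable, one of them is cofinal. Then $t_j$ is big and $1\le\rho(t_j)<\rho(t)$, against the choice of $t$. So there is $j_0$ such that $t_j$ is $k$-good for all $j\ge j_0$. For these $j$ write $y^k_{t_j}=(n_j,x_j)$.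

**Step 9.** The aim is to show that the points $(n_j,x_j)$ run off to infinity, and to finish. No $n$ equals $n_j$ for infinitely many $j$. Suppose that one does. We show that $t$ is $k$-good with witness $n$, which contradicts $\rho(t)\ge1$. If some $(t,f)$ forced the first coordinate of $\dot y_k$ to be $\ne n$, take $j\ge\max(j_0,f(\ell))$ with $n_j=n$. By (8), $(t_j,f)\le(t,f)$, so $(t_j,f)$ forces the same, against the fact that $n_j=n$ witnesses that $t_j$ is $k$-good.

Hence along an increasing sequence of indices $j\ge j_0$ the $n_j$ are strictly increasing, and the points $(n_j,x_j)$ form a transversal $E'$. Let $\beta\in\Gamma_t$. By Step 7 and Step 3, the points of $E'$ with $j\ge f_\beta(\ell)$ lie in $B_\beta$. So $E'\subseteq^*B_\beta$ for all $\beta\in\Gamma_t$, and $\Gamma_t$ is cofinal in $\theta$. This contradicts narrowness. $\square$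

## Finite support iterations keep narrow sequences narrow

**Lemma 7.** Finite support iterations $\langle\mathbb P_\xi:\xi\le\eta\rangle$ of $\mathbb D$ preserve narrowness.

**Proof.** Fix a narrow sequence $\langle B_\beta:\beta<\theta\rangle$ in the ground model $V$ (here $V$ is any ground model), and argue by induction on $\eta$. By the ccc, $\theta$ remains regular uncountable at all stages. For $\eta=0$ there is nothing to prove, and successor steps are Lemma 6, applied in the extension by the previous stage. If $\operatorname{cf}(\eta)>\omega$, every transversal of $V[G_\eta]$ is coded by a real and so appears at an earlier stage, where by the induction hypothesis it fails $E\subseteq^*B_\beta$ for some $\beta$; this failure is absolute.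

Let $\operatorname{cf}(\eta)=\omega$ and $\eta=\sup_i\eta_i$ with $\eta_i<\eta$ increasing. Suppose that $p\in\mathbb P_\eta$ forces that $\dot E$ is a transversal with $\dot E\subseteq^*B_\beta$ for all $\beta<\theta$; as before, we may assume that every condition forces $\dot E$ to be a transversal.

**Step 1.** The aim is to bring cofinally many of the relevant conditions into one earlier stage. Choose $p_\beta\le p$ and $m_\beta$ such that $p_\beta$ forces all points of $\dot E$ with first coordinate $\ge m_\beta$ to lie in $B_\beta$. Supports are finite, so each $p_\beta$ belongs to some $\mathbb P_{\eta_i}$. As $\theta$ is regular uncountable, there are $i$, $m$ and a cofinal $\Gamma\subseteq\theta$ with $p_\beta\in\mathbb P_{\eta_i}$ and $m_\beta=m$ for all $\beta\in\Gamma$.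

**Step 2.** The aim is to have cofinally many of these conditions in the generic filter at once. Let $\Gamma'=\{\beta\in\Gamma:p_\beta\in G_{\eta_i}\}$, a set in $V[G_{\eta_i}]$. Some $q\in\mathbb P_{\eta_i}$ forces $\Gamma'$ to be cofinal in $\theta$. Otherwise every condition forces $\Gamma'$ to be bounded; by the ccc there are only countably many possible values for a bound, so there is $\gamma<\theta$ such that every condition forces $\Gamma'\subseteq\gamma$. But for $\beta\in\Gamma\setminus\gamma$ the condition $p_\beta$ forces $\beta\in\Gamma'$, a contradiction.

**Step 3.** The aim is to interpret $\dot E$ in $V[G_{\eta_i}]$. Work in $V[G_{\eta_i}]$ with $q\in G_{\eta_i}$. For $\beta\in\Gamma'$ we have $p_\beta\in G_{\eta_i}$, so the quotient $\mathbb P_\eta/G_{\eta_i}$ forces all points of $\dot E$ with first coordinate $\ge m$ to lie in $B_\beta$. Choose a decreasing sequence $r_0\ge r_1\ge\cdots$ in the quotient such that $r_l$ decides, for the first $l$ points of $\dot E$ with first coordinate $\ge m$, their first coordinates and the first $l$ digits of their second coordinates. The decided values define a transversal $E'=\{(n_a,x_a):a<\omega\}$ in $V[G_{\eta_i}]$.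

**Step 4.** The aim is to show $E'\subseteq B_\beta$ for all $\beta\in\Gamma'$. If $(n_a,x_a)\notin B_\beta$, then $[x_a{\restriction}j]\cap B_\beta(n_a)=\emptyset$ for some $j$. For $l>\max(a,j)$ the condition $r_l$ forces the corresponding point of $\dot E$ to be both in $B_\beta$ and in $\{n_a\}\times[x_a{\restriction}j]$, which is impossible.

So in $V[G_{\eta_i}]$ the transversal $E'$ is contained in $B_\beta$ for cofinally many $\beta<\theta$, and the sequence is not narrow there. This contradicts the induction hypothesis for $\eta_i$. $\square$

## No well-ordered base in the Hechler model

**Proof of Theorem 4.** The values of the cardinals are (6). Suppose that in $V[G]$ some remote filter in $X$ has a base well-ordered modulo compact sets. By Theorem 1, $\lambda=\mathfrak b=\omega_2$, so Lemma 3 gives in $V[G]$ a sequence $\langle B_\alpha:\alpha<\omega_2\rangle$ with the properties stated there.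

**Step 1.** The aim is to find an intermediate model that contains an initial segment of the sequence and in which every transversal already fails below it. The tree of $B_\alpha$ is coded by a real. By the ccc, in $V$ we can choose names $\dot B_\alpha$ for these codes and a function $g:\omega_2\to\omega_2$ such that $\dot B_\alpha$ is a $\mathbb P_{g(\alpha)}$-name: a nice name for a real involves countably many conditions, each with finite support.

Next, work in $V[G]$. For $\xi<\omega_2$, $V[G_\xi]\models$ CH, so it has at most $\omega_1$ transversals. Each of them is nowhere dense, so by Lemma 3(2) it meets some $B_\alpha$ on finitely many levels only, that is, in a finite set. As $\omega_2$ is regular, there is $h(\xi)<\omega_2$ such that for each transversal $E\in V[G_\xi]$ there is $\alpha<h(\xi)$ with $E\cap B_\alpha$ finite.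

Pick $\delta<\omega_2$ of cofinality $\omega_1$ closed under $g$ and $h$, that is, $g(\xi),h(\xi)<\delta$ for $\xi<\delta$. This exists because the ordinals closed under $g$ and $h$ form a closed unbounded subset of $\omega_2$. By the ccc the cofinality of $\delta$ is $\omega_1$ in $V$ as well. Since $g(\alpha)<\delta$ for $\alpha<\delta$, and $\langle\dot B_\alpha:\alpha<\delta\rangle\in V$, we get $\langle B_\alpha:\alpha<\delta\rangle\in V[G_\delta]$, in the sense of codes.

**Step 2.** The aim is to see that this initial segment is narrow in $V[G_\delta]$. Let $E\in V[G_\delta]$ be a transversal. As $\operatorname{cf}(\delta)=\omega_1$, $E\in V[G_\xi]$ for some $\xi<\delta$. So $E\cap B_\alpha$ is finite for some $\alpha<h(\xi)<\delta$, and then $E\not\subseteq^*B_\alpha$ because $E$ has points on infinitely many levels. Choose in $V[G_\delta]$ a cofinal subsequence of $\langle B_\alpha:\alpha<\delta\rangle$ of length $\omega_1$. It is $\subseteq^*$-decreasing, and it is narrow in $V[G_\delta]$: a transversal that is $\subseteq^*$ all its members would be $\subseteq^*B_\alpha$ for every $\alpha<\delta$.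

**Step 3.** The aim is to contradict this in $V[G]$. The model $V[G]$ is an extension of $V[G_\delta]$ by a finite support iteration of $\mathbb D$. By Lemma 7, with ground model $V[G_\delta]$ and $\theta=\omega_1$, the subsequence is still narrow in $V[G]$. But $B_\delta$ is a member of the filter, so it is noncompact by Lemma 2 and has points on infinitely many levels. One point from each of these levels gives a transversal $E\subseteq B_\delta$, and $E\subseteq B_\delta\subseteq^*B_\alpha$ for all $\alpha<\delta$ by Lemma 3(1). This contradicts narrowness in $V[G]$. $\square$
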